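# An Extension of Iterated Hopf Ore Extensions That Is Not One

## 1. Ore towers, exact sequences, and a natural guess

Throughout, $\Bbbk$ is a field of characteristic zero and all Lie algebras are finite dimensional over $\Bbbk$. Coproducts are written $\Delta h=h_1\otimes h_2$.

Some Hopf algebras are built by adjoining one variable at a time, staying inside Hopf algebras at every stage. Suppose both ends of a short exact sequence are built this way. Is the middle? The guess is surely **yes**: first climb the tower of the sub-object, then put the tower of the quotient on top, as one does for solvable groups. Let us make this precise and test it.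

**Definition (Ore extension).** For an algebra $R$, an automorphism $\sigma$ of $R$ and a $\sigma$-derivation $\delta$ (that is, $\delta(rs)=\sigma(r)\delta(s)+\delta(r)s$), the algebra $R[x;\sigma,\delta]$ is generated by $R$ and $x$, is free as a left $R$-module on $1,x,x^2,\dots$, and satisfies $xr=\sigma(r)x+\delta(r)$ for all $r\in R$.

**Definition (IHOE).** An $n$-step iterated Hopf Ore extension of a Hopf algebra $R$ is a Hopf algebra $H$ with a chain of Hopf subalgebras $R=H_0\subset H_1\subset\dots\subset H_n=H$ in which each $H_i$ is an Ore extension of $H_{i-1}$. An IHOE of $\Bbbk$ is an $n$-step IHOE of $R=\Bbbk$ for some $n\ge0$.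

**Example.** In $\mathfrak{sl}_2$ use the basis $E,T,F$ with $[T,E]=2E$, $[T,F]=-2F$, $[E,F]=T$. Then $\Bbbk\subset\Bbbk[E]\subset U(\langle E,T\rangle)\subset U(\mathfrak{sl}_2)$ is a chain of Hopf subalgebras. In the last step $FE=EF-T$ and $FT=(T+2)F$, so $\sigma(E)=E$, $\sigma(T)=T+2$, $\delta(E)=-T$, $\delta(T)=0$. Thus $U(\mathfrak{sl}_2)$ is an IHOE of $\Bbbk$ (Lemma 2 below proves this kind of step in general), and $\sigma$ need not be the identity.

**Definition (exactness).** A sequence of Hopf algebra maps $\Bbbk\to K\xrightarrow{\iota}H\xrightarrow{\pi}J\to\Bbbk$ is exact in the standard sense if $\iota$ is injective, $\pi$ is surjective, $\ker\pi=H\iota(K)^+$ (where $K^+=\ker\varepsilon$), and $\iota(K)=H^{\mathrm{co}\,\pi}=\{h:(\mathrm{id}\otimes\pi)\Delta(h)=h\otimes1\}$.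

We regard $K$ as a Hopf subalgebra of $H$ and always write $\rho=(\mathrm{id}\otimes\pi)\Delta:H\to H\otimes J$. It is an algebra map, and $K=\{h:\rho(h)=h\otimes 1\}$.

**Example.** Let $\mathfrak n$ be an ideal of a Lie algebra $\mathfrak h$. Then $\Bbbk\to U(\mathfrak n)\to U(\mathfrak h)\to U(\mathfrak h/\mathfrak n)\to\Bbbk$ is exact. To see this, let $y_1,\dots,y_c$ be a basis of a complement of $\mathfrak n$. By PBW every element is uniquely $h=\sum u_\alpha y^\alpha$ with $u_\alpha\in U(\mathfrak n)$ and ordered monomials $y^\alpha$, and $\pi(h)=\sum\varepsilon(u_\alpha)\bar y^\alpha$. So $\ker\pi=U(\mathfrak n)^+U(\mathfrak h)$, which equals $U(\mathfrak h)U(\mathfrak n)^+$ because $\mathfrak n$ is an ideal. Let $p$ be the projection $h\mapsto u_0$. Since $\rho(u)=u\otimes 1$ for $u\in U(\mathfrak n)$ and $\rho(y^\alpha)=\sum_\beta\binom{\alpha}{\beta}y^\beta\otimes\bar y^{\alpha-\beta}$, we get $(p\otimes\mathrm{id})\rho(h)=\sum u_\alpha\otimes\bar y^\alpha$. If $\rho(h)=h\otimes1$ this equals $u_0\otimes1$, so $h=u_0\in U(\mathfrak n)$.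

A Hopf algebra is *connected* if its coradical is $\Bbbk$. The problem comes from Bofan Yu and Guisong Zhou, "The structure of iterated Hopf Ore extensions", arXiv:2607.28234 (2026), and we quote three results from there.

- (Q1) Every $n$-step IHOE of $\Bbbk$ is connected of GK-dimension $n$.
- (Q2) Hopf subalgebras and quotient Hopf algebras of IHOEs of $\Bbbk$ are IHOEs of $\Bbbk$.
- (Q3) Connected Hopf algebras of finite GK-dimension are closed under Hopf algebra extensions.

So in our question $H$ is connected of finite GK-dimension, which supports the guess. We also use these textbook facts.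

- (T1) Cartier–Kostant–Milnor–Moore: a connected cocommutative Hopf algebra is the enveloping algebra of its Lie algebra of primitive elements, and the primitives of $U(\mathfrak g)$ are $\mathfrak g$.
- (T2) If a coalgebra has an exhaustive filtration $F_0\subset F_1\subset\cdots$ with $\Delta F_n\subset\sum_iF_i\otimes F_{n-i}$, its coradical lies in $F_0$. The coradical filtration itself satisfies this condition.
- (T3) A bialgebra with coradical $\Bbbk$ has an antipode (Takeuchi; see Montgomery, *Hopf Algebras and Their Actions on Rings*, §5.2).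

The question: **for an exact sequence $\Bbbk\to K\to H\to J\to\Bbbk$ with $K$ and $J$ IHOEs of $\Bbbk$, is $H$ an IHOE of $\Bbbk$?**

The cases $K=\Bbbk$ (then $\ker\pi=H\Bbbk^+=0$, so $H\cong J$) and $J=\Bbbk$ (then $\rho(h)=h\otimes1$ for all $h$, so $H=K$) agree with the guess.

## 2. Enveloping algebras and full flags of subalgebras

The next test is the Lie algebra example. We need to know which $U(\mathfrak g)$ are IHOEs. The first lemma says that one Ore step raises the dimension of the Lie algebra by at most one. Its hypotheses are weak (no freeness, any $t$) because later we apply it to images of Ore extensions.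

**Lemma 1.** Let $\mathfrak a\subset\mathfrak b$ be Lie algebras, $A=U(\mathfrak a)$, $B=U(\mathfrak b)$, and $t\in B$ with $tA\subset At+A$ and $B=\sum_{j\ge0}At^j$. Then $\dim\mathfrak b/\mathfrak a\le1$.

*Proof.* We compare growth in $B/\mathfrak aB$. Put $B_{\le m}=\sum_{j\le m}At^j$. From $tA\subset At+A$ we get $t^mA\subset B_{\le m}$, so $B_{\le m}B_{\le n}\subset B_{\le m+n}$. Since $A=\Bbbk+\mathfrak aA$, we have $At^j\subset\Bbbk t^j+\mathfrak aB$, so the image of $B_{\le m}$ in $B/\mathfrak aB$ is spanned by $1,t,\dots,t^m$ and has dimension at most $m+1$.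

Let $y_1,\dots,y_c$ be a basis of a complement of $\mathfrak a$ in $\mathfrak b$, and choose $n\ge1$ with all $y_i\in B_{\le n}$. By PBW, $B=\bigoplus_\alpha Ay^\alpha$ over ordered monomials, so $B/\mathfrak aB=\bigoplus_\alpha(A/\mathfrak aA)y^\alpha$ and the $y^\alpha$ stay independent there. The $\binom{N+c}{c}$ monomials with $|\alpha|\le N$ lie in $B_{\le nN}$. Hence $\binom{N+c}c\le nN+1$ for all $N$. The left side has degree $c$ in $N$, so $c\le1$. $\square$

The second lemma produces Ore extensions. We state it for smash products, since we need that case later. If $\mathfrak g$ acts on a commutative algebra $K$ by derivations $y\mapsto\xi_y$, then $K\#U(\mathfrak g)$ is $K\otimes U(\mathfrak g)$ as a left $K$-module, presented by $K$ and $\mathfrak g$ with $yf-fy=\xi_yf$ and $yy'-y'y=[y,y']$. For a subalgebra $\mathfrak a\subset\mathfrak g$, $KU(\mathfrak a)$ is a subalgebra.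

**Lemma 2.** Let $\mathfrak a\subset\mathfrak a'$ be subalgebras of $\mathfrak g$ with $\dim\mathfrak a'/\mathfrak a=1$. Then the algebra $D'=KU(\mathfrak a')$ is an Ore extension of $D=KU(\mathfrak a)$.

*Proof.* Take $y\in\mathfrak a'\setminus\mathfrak a$. By PBW, $D'=\bigoplus_jDy^j$ as a left $D$-module. For $r\in\mathfrak a$ write $[y,r]=\lambda(r)y+d(r)$ with $\lambda(r)\in\Bbbk$, $d(r)\in\mathfrak a$. Then
$$yr=(r+\lambda(r))\,y+d(r),\qquad yf=fy+\xi_yf\quad(f\in K).$$
If $yq=q_1y+q_2$ and $yq'\in Dy+D$, then $yqq'=q_1(yq')+q_2q'\in Dy+D$. As $K$ and $\mathfrak a$ generate $D$, we get $yD\subset Dy+D$. By freeness there are unique linear maps $\sigma,\delta$ with $yq=\sigma(q)y+\delta(q)$, and comparing $y(qq')$ with $(yq)q'$ shows that $\sigma$ is an algebra endomorphism and $\delta$ a $\sigma$-derivation.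

It remains to see that $\sigma$ is bijective. We have $\sigma|_K=\mathrm{id}$ and $\sigma(r)=r+\lambda(r)$ for $r\in\mathfrak a$, so $\sigma(fu)=f\sigma(u)$ with $\sigma(U(\mathfrak a))\subset U(\mathfrak a)$. On $U(\mathfrak a)$, $\sigma$ preserves the standard filtration and induces the identity on the associated graded algebra, so it is bijective there. Hence $\sigma=\mathrm{id}_K\otimes\sigma|_{U(\mathfrak a)}$ is bijective. $\square$

A *full flag of subalgebras* of $\mathfrak g$ is a chain of subalgebras $0=\mathfrak g_0\subset\dots\subset\mathfrak g_n=\mathfrak g$ with $\dim\mathfrak g_i=i$.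

**Proposition 1.** $U(\mathfrak g)$ is an IHOE of $\Bbbk$ if and only if $\mathfrak g$ has a full flag of subalgebras.

*Proof.* Given a flag, the $U(\mathfrak g_i)$ are Hopf subalgebras, and Lemma 2 with $K=\Bbbk$ gives the Ore steps. Conversely let $\Bbbk=H_0\subset\dots\subset H_n=U(\mathfrak g)$ be a chain as in the definition. Each $H_i$ is connected and cocommutative, so $H_i=U(\mathfrak g_i)$ with $\mathfrak g_i=H_i\cap\mathfrak g$ by (T1), and Lemma 1 with $t=x_i$ gives $\dim\mathfrak g_i/\mathfrak g_{i-1}\le1$. Delete repetitions. $\square$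

**Testing the guess.** If $\mathfrak n$ is an ideal of $\mathfrak h$, and $\mathfrak n$ and $\mathfrak h/\mathfrak n$ have full flags, then a full flag of $\mathfrak n$ followed by the preimages of a full flag of $\mathfrak h/\mathfrak n$ is a full flag of $\mathfrak h$. So for all exact sequences of enveloping algebras of this kind the guess is right.

Not every $\mathfrak g$ has a full flag, because its last step needs a subalgebra of codimension one.

**Lemma 3.** A simple Lie algebra $\mathfrak s$ with a subalgebra $\mathfrak m$ of codimension $1$ is isomorphic to $\mathfrak{sl}_2(\Bbbk)$.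

*Proof.* *A nilpotent element of small rank.* Let $\kappa$ be the Killing form, which is nondegenerate, and let $\mathfrak m^\perp=\Bbbk z$, so $z\ne0$ and $\mathfrak m=z^\perp$. For $m,m'\in\mathfrak m$ we have $\kappa([z,m],m')=\kappa(z,[m,m'])=0$, so $[z,\mathfrak m]\subset\Bbbk z$. As $\mathfrak m$ has codimension $1$, $\operatorname{rank}\operatorname{ad}z\le2$. Also $\kappa([z,w],z)=-\kappa(w,[z,z])=0$ for all $w$, so $[z,\mathfrak s]\subset\mathfrak m$. Thus $\operatorname{ad}z$ maps $\mathfrak s$ to $\mathfrak m$, $\mathfrak m$ to $\Bbbk z$ and $\Bbbk z$ to $0$, so $(\operatorname{ad}z)^3=0$.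

*An $\mathfrak{sl}_2$ that is an ideal.* By Jacobson–Morozov, $z$ lies in an $\mathfrak{sl}_2$-triple spanning $\mathfrak t\cong\mathfrak{sl}_2(\Bbbk)$, and $\operatorname{ad}z$ already has rank $2$ on $\mathfrak t$. By Weyl's theorem there is a $\mathfrak t$-stable complement $W$ of $\mathfrak t$ in $\mathfrak s$. The rank bound forces $z$ to act as $0$ on $W$. So the kernel of $\mathfrak t\to\mathfrak{gl}(W)$ is a nonzero ideal of the simple algebra $\mathfrak t$, hence is $\mathfrak t$. Therefore $[\mathfrak t,\mathfrak s]=[\mathfrak t,\mathfrak t]=\mathfrak t$, so $\mathfrak t$ is a nonzero ideal and $\mathfrak s=\mathfrak t$. $\square$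

So $U(\mathfrak{sl}_3)$ is not an IHOE. This does not hurt the guess: $\mathfrak{sl}_3$ is simple, so it is not an extension of smaller Lie algebras. Still, $\mathfrak{sl}_3$ is a vector space sum of two subalgebras that do have full flags, for example strictly upper triangular plus lower triangular. Keep this in mind.

## 3. Lifting one primitive element

For a general exact sequence, the sensible approach is to lift the variables of $J$ to $H$ one by one. The first lift always works.

**Lemma 4.** Let $\Bbbk\to K\to H\xrightarrow{\pi}J\to\Bbbk$ be exact with $H$ connected and $J\ne\Bbbk$. There is $x\in H\setminus K$ with $\varepsilon(x)=0$ such that $y=\pi(x)$ is a nonzero primitive element of $J$, $D:=\sum_jKx^j$ is a Hopf subalgebra, $D=K[x;\delta]$ is an Ore extension of $K$ with $\sigma=\mathrm{id}$ and $\delta=[x,-]|_K$, and $D=\rho^{-1}(H\otimes\Bbbk[y])$.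

*Proof.* First, $H\ne K$; otherwise $J=H/HK^+=\Bbbk$.

**Step 1: $K$ is stable under the adjoint action.** This controls commutators with $K$. For $k\in K$ and $h\in H$,
$$\rho(h_1kS(h_2))=h_1kS(h_4)\otimes\pi(h_2S(h_3))=h_1kS(h_2)\otimes1,$$
because $\rho(h)=h_1\otimes\pi(h_2)$, $\rho(k)=k\otimes1$ and $\rho(S(h))=S(h_2)\otimes\pi(S(h_1))$. So $h_1kS(h_2)\in K$.

**Step 2: choice of $x$.** We want $x$ to be primitive up to $K\otimes K$. Let $C_0=\Bbbk\subset C_1\subset\cdots$ be the coradical filtration of $H$. Choose $d$ minimal with $C_d\not\subset K$ (so $d\ge1$) and $x\in C_d\setminus K$ with $\varepsilon(x)=0$. Since $\Delta C_d\subset\sum_{i=0}^dC_i\otimes C_{d-i}$ and $C_0=\Bbbk$, we can write $\Delta x=1\otimes a+b\otimes1+w_0$ with $w_0\in C_{d-1}\otimes C_{d-1}$. Applying $\varepsilon\otimes\mathrm{id}$ and $\mathrm{id}\otimes\varepsilon$ shows $a\equiv x$ and $b\equiv x$ modulo $C_{d-1}$. Hence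
$$\Delta x=x\otimes1+1\otimes x+w,\qquad w\in C_{d-1}\otimes C_{d-1}\subset K\otimes K. \tag{1}$$
The counit axiom and $\varepsilon(x)=0$ give $(\varepsilon\otimes\mathrm{id})w=0=(\mathrm{id}\otimes\varepsilon)w$, so $w\in K^+\otimes K^+$. As $\pi(K^+)=0$,
$$\rho(x)=x\otimes1+1\otimes y,\qquad y=\pi(x), \tag{2}$$
and $\Delta_J(y)=(\pi\otimes\pi)\Delta x=y\otimes1+1\otimes y$. If $y=0$, then (2) gives $x\in H^{\mathrm{co}\,\pi}=K$, a contradiction.

**Step 3: $[x,K]\subset K$.** This makes $D$ an algebra. Write $w=\sum w'\otimes w''$. The antipode axiom on (1) gives $x+S(x)+\sum w'S(w'')=0$, so $x+S(x)\in K$. Step 1 with $h=x$ gives $xk+kS(x)+\sum w'kS(w'')\in K$, so $xk+kS(x)\in K$. Replacing $S(x)$ by $-x$ modulo $K$ gives $xk-kx\in K$. So $D=\sum_jKx^j$ is a subalgebra. By (1), $\Delta D\subset D\otimes D$. As $S(x)\in-x+K$, also $S(D)\subset D$. So $D$ is a Hopf subalgebra.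

**Step 4: $D$ is free over $K$.** Suppose $\sum_{j\le l}k_jx^j=0$. Apply $\rho$: $\sum_j(k_j\otimes1)(x\otimes1+1\otimes y)^j=0$. The powers of $y$ are independent in $J$, because the subalgebra generated by the nonzero primitive $y$ is $U(\Bbbk y)$ in characteristic zero. The coefficient of $y^l$ is $k_l$, so $k_l=0$; repeat. Thus $D=K[x;\delta]$.

**Step 5: $D=\rho^{-1}(H\otimes\Bbbk[y])$.** The inclusion $\subset$ follows from (2). Conversely let $\rho(e)=\sum_{j\le l}e_j\otimes y^j$. In $(\rho\otimes\mathrm{id})\rho(e)=(\mathrm{id}\otimes\Delta_J)\rho(e)$, compare the coefficients of $y^l$ in the last leg. The left side gives $\rho(e_l)$, the right side $e_l\otimes1$. So $e_l\in K$. Then $\rho(e-e_lx^l)$ has degree less than $l$ in $y$, and induction on $l$ finishes (for $l=0$ we have $e=e_0\in K$ by the counit). $\square$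

**Testing the guess: $J=\Bbbk[y_0]$ with $y_0$ primitive.** By (Q1) and (Q3), $H$ is connected. By (T1) the primitives of $J$ are the multiples of $y_0$, so $\Bbbk[y]=J$ in Lemma 4 and $D=H$. Thus $H=K[x;\delta]$ is an IHOE whenever $K$ is. The guess holds again.

**Where the lifting stops.** To continue, one would replace $K$ by $D$ and $J$ by $J/(y)$. If $J$ is commutative, $Jy$ is a Hopf ideal and this does work (Theorem 3 in Section 8). If $J$ is not commutative, $Jy$ need not be two-sided. One could instead keep $J$, take a tower $\Bbbk=J_0\subset J_1\subset\cdots\subset J$, and use $H_i=\rho^{-1}(H\otimes J_i)$, which has the right ends $H_0=K$ and $H_n=H$ and is a subalgebra because $\rho$ is an algebra map. But the condition $\rho(h)\in H\otimes J_i$ constrains the *right* leg of $\Delta h$ modulo $K^+$. It does not constrain the *left* leg, so $H_i$ need not be a subcoalgebra. To break the guess, we look for extensions in which the left leg leaks out for every choice of tower.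

## 4. A Lie algebra factored as $\mathfrak u\oplus\mathfrak g$ and its Hopf algebra

A factorization $\mathfrak x=\mathfrak u\oplus\mathfrak g$ into two subalgebras, neither an ideal, does not give an exact sequence with $U(\mathfrak x)$ in the middle. It does give one if $U(\mathfrak u)$ is replaced by the functions on the group of $\mathfrak u$. The resulting Hopf algebra will still feel all of $\mathfrak x$.

**Definition (nil-triple).** A nil-triple $(\mathfrak x;\mathfrak u,\mathfrak g)$ is a Lie algebra $\mathfrak x$ with subalgebras $\mathfrak u,\mathfrak g$ such that $\mathfrak x=\mathfrak u\oplus\mathfrak g$ as vector spaces and $\operatorname{ad}_{\mathfrak x}v$ is nilpotent for all $v\in\mathfrak u$. We write $\mathrm{pr}_{\mathfrak u},\mathrm{pr}_{\mathfrak g}$ for the projections.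

**Example.** $(\mathfrak g;0,\mathfrak g)$ is a nil-triple for every $\mathfrak g$. Also $(\mathfrak{sl}_2;\langle E\rangle,\langle T,F\rangle)$ is one. This is our running example.

By Engel's theorem, $\operatorname{ad}_{\mathfrak x}(\mathfrak u)$ is strictly triangular in some basis, and $\mathfrak u$ is nilpotent. Let $U$ be the unipotent group with underlying space $\mathfrak u$ and Baker–Campbell–Hausdorff (BCH) multiplication, and write $\exp v\in U$ for the point $v$. Then $\mathrm{Ad}(\exp v)=e^{\operatorname{ad}v}$ is a polynomial representation of $U$ on $\mathfrak x$ by automorphisms, it preserves $\mathfrak u$, and $g\exp(w)g^{-1}=\exp(\mathrm{Ad}(g)w)$ for $w\in\mathfrak u$. Let $K=\mathcal O(U)=\mathrm{Sym}(\mathfrak u^*)$ with $\Delta f(g,g')=f(gg')$ and $\varepsilon(f)=f(e)$. Its antipode is $f\mapsto f(g^{-1})$.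

For $y\in\mathfrak g$ and $g\in U$ write
$$\mathrm{Ad}(g)y=A_g(y)+B_g(y),\qquad A_g(y)\in\mathfrak g,\quad B_g(y)\in\mathfrak u .$$
The entries are polynomial in $g$, so $A(y)=\sum y_i\otimes k_i\in\mathfrak g\otimes K$ and $B(y)=\sum w_i\otimes b_i\in\mathfrak u\otimes K$. Also $A_e=\mathrm{id}$ and $B_e=0$.

**Why these data (motivation only).** To first order in $s$, $g\,e^{sy}=e^{s\mathrm{Ad}(g)y}g= e^{sA_g(y)}e^{sB_g(y)}g$. So moving $y$ from the right of $g$ to the left changes $y$ into $A_g(y)$ and moves $g$ with velocity $B_g(y)$. The first effect will be the coproduct of $y$, the second its action on functions on $U$.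

For $w\in\mathfrak u$ put $(R_wf)(g)=\frac{d}{dt}\big|_0f(\exp(tw)g)$. This is a derivation of $K$, linear in $w$. Define
$$\xi_y=\sum b_iR_{w_i},\qquad\text{so}\qquad(\xi_yf)(g)=(R_{B_g(y)}f)(g).$$
We apply $\xi_y$ to vector-valued functions entry by entry. Two identities are needed. The first is
$$[R_w,R_{w'}]=-R_{[w,w']}. \tag{3}$$
Indeed $(R_wR_{w'}f)(g)$ is the $st$-coefficient of $f(\exp(sw')\exp(tw)g)$. Put $\varphi(u)=f(\exp(u)g)$. By BCH, $\exp(sw')\exp(tw)=\exp(sw'+tw+\frac12st[w',w]+\cdots)$, where the omitted terms are divisible by $s^2t$ or $st^2$. So the coefficient is $D^2\varphi_0(w',w)+\frac12D\varphi_0([w',w])$. Antisymmetrizing removes the symmetric first term and leaves $D\varphi_0([w',w])=-(R_{[w,w']}f)(g)$.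

The second identity follows from $\mathrm{Ad}(\exp(tw)g)=e^{t\operatorname{ad}w}\mathrm{Ad}(g)$ with $w=B_g(y)$. Pointwise on $U$,
$$\xi_y(\mathrm{Ad}\,y')=[By,\ Ay'+By']. \tag{4}$$

The next lemma collects what is needed for an algebra (i), for a coproduct respecting the relations (ii, iv), and for coassociativity (iii).

**Lemma 5.** For $y,y'\in\mathfrak g$, $g,g'\in U$, $f\in K$:

- (i) $[\xi_y,\xi_{y'}]=\xi_{[y,y']}$.
- (ii) $A[y,y']=[Ay,Ay']+\xi_y(Ay')-\xi_{y'}(Ay)$ pointwise.
- (iii) $A_{gg'}=A_gA_{g'}$ and $B_{gg'}y=B_g(A_{g'}y)+\mathrm{Ad}(g)B_{g'}y$.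
- (iv) $\Delta(\xi_yf)=f_1\otimes\xi_yf_2+\sum\xi_{y_i}f_1\otimes k_if_2$, where $A(y)=\sum y_i\otimes k_i$.

*Proof.* Since $\mathrm{Ad}(g)$ is an automorphism, $[Ay+By,Ay'+By']=A[y,y']+B[y,y']$ pointwise.

(i) By (3), the commutator of the fields with $\mathfrak u$-valued coefficients $By$ and $By'$ has coefficient $\xi_y(By')-\xi_{y'}(By)-[By,By']$. The $\mathfrak u$-part of (4) gives $\xi_y(By')=\mathrm{pr}_{\mathfrak u}[By,Ay']+[By,By']$ and $\xi_{y'}(By)=-\mathrm{pr}_{\mathfrak u}[Ay,By']-[By,By']$. So the coefficient is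
$$\mathrm{pr}_{\mathfrak u}\big([By,Ay']+[Ay,By']\big)+2[By,By']-[By,By'].$$
As $[Ay,Ay']\in\mathfrak g$ has no $\mathfrak u$-part, this is $\mathrm{pr}_{\mathfrak u}[Ay+By,Ay'+By']=B[y,y']$.

(ii) The $\mathfrak g$-part of (4), with $[By,By']\in\mathfrak u$, gives $\xi_y(Ay')-\xi_{y'}(Ay)=\mathrm{pr}_{\mathfrak g}([By,Ay']+[Ay,By'])$. Adding $[Ay,Ay']$ gives $\mathrm{pr}_{\mathfrak g}[Ay+By,Ay'+By']=A[y,y']$.

(iii) $\mathrm{Ad}(gg')y=\mathrm{Ad}(g)(A_{g'}y)+\mathrm{Ad}(g)(B_{g'}y)$, and the last term lies in $\mathfrak u$. Take $\mathfrak g$- and $\mathfrak u$-parts.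

(iv) At $(g,g')$ the left side is $\frac d{dt}|_0f(\exp(tB_{gg'}y)gg')$. By (iii) and linearity it is
$$\tfrac d{dt}\big|_0f(\exp(t\,\mathrm{Ad}(g)B_{g'}y)\,gg')+\tfrac d{dt}\big|_0f(\exp(tB_g(A_{g'}y))\,gg').$$
In the first term $\exp(t\,\mathrm{Ad}(g)B_{g'}y)g=g\exp(tB_{g'}y)$, so it is the value of $f_1\otimes\xi_yf_2$. In the second $A_{g'}y=\sum k_i(g')y_i$, so it is the value of $\sum\xi_{y_i}f_1\otimes k_if_2$. $\square$

By (i), $\mathfrak g$ acts on $K$ by derivations. Let $H=H(\mathfrak x;\mathfrak u,\mathfrak g):=K\#U(\mathfrak g)$. For $\mathfrak u=0$ it is $U(\mathfrak g)$.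

**Proposition 2.** $H$ is a connected Hopf algebra with the given coproduct on $K$ and $\Delta(y)=1\otimes y+A(y)$, $\varepsilon(y)=0$ for $y\in\mathfrak g$. With $\pi(fu)=\varepsilon(f)u$ for $f\in K$, $u\in U(\mathfrak g)$, the sequence $\Bbbk\to K\to H\xrightarrow{\pi}U(\mathfrak g)\to\Bbbk$ is exact in the standard sense.

*Proof.* **Step 1: $\Delta$ and $\varepsilon$ respect the relations.** As $K$ is commutative, $[\Delta y,\Delta f]=f_1\otimes\xi_yf_2+\sum\xi_{y_i}f_1\otimes k_if_2=\Delta(\xi_yf)$ by (iv). Next,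
$$[\Delta y,\Delta y']=1\otimes[y,y']+\xi_y(Ay')-\xi_{y'}(Ay)+[Ay,Ay'],$$
where $[1\otimes y,Ay']=\xi_y(Ay')$ because $y$ commutes past the coefficients in the second leg by $\xi_y$. By (ii) this is $\Delta[y,y']$. Finally $\varepsilon(\xi_yf)=(R_{B_e(y)}f)(e)=0$.

**Step 2: coassociativity and counit.** Both are checked on generators, and on $K$ they hold. On $y$, $(\Delta\otimes\mathrm{id})\Delta y=1\otimes1\otimes y+\sum1\otimes y_i\otimes k_i+\sum A(y_i)\otimes k_i$ and $(\mathrm{id}\otimes\Delta)\Delta y=1\otimes1\otimes y+\sum1\otimes y_i\otimes k_i+\sum y_i\otimes\Delta k_i$. Evaluating the last two legs at $(g,g')$, equality reads $A_gA_{g'}y=A_{gg'}y$, which is (iii). The counit axiom follows from $\varepsilon(y_i)=0$ and $A_e=\mathrm{id}$. So $H$ is a bialgebra.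

**Step 3: $H$ is connected.** We build a filtration for (T2), first on $K$. Let $\mathfrak u=\mathfrak u^{(1)}\supset\mathfrak u^{(2)}\supset\cdots$ be the lower central series, so $[\mathfrak u^{(i)},\mathfrak u^{(j)}]\subset\mathfrak u^{(i+j)}$. Choose a basis $w_1,\dots,w_r$ and weights $\omega_i\ge1$ such that $\mathfrak u^{(k)}$ is spanned by the $w_i$ with $\omega_i\ge k$. Give the coordinate function $\theta_i$ dual to $w_i$ weight $\omega_i$, and let $K_n$ be the span of monomials of weight at most $n$. An iterated bracket of $w_{j_1},\dots,w_{j_\ell}$ lies in $\mathfrak u^{(\omega_{j_1}+\cdots+\omega_{j_\ell})}$, and there $\theta_i$ vanishes unless $\omega_{j_1}+\dots+\omega_{j_\ell}\le\omega_i$. So, by BCH, $\Delta\theta_i$ is a combination of terms $\theta^\alpha\otimes\theta^\beta$ of total weight at most $\omega_i$. Hence $\Delta K_n\subset\sum_aK_a\otimes K_{n-a}$ and $K_0=\Bbbk$.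

Now include $\mathfrak g$. By Engel on $\mathfrak x/\mathfrak u\cong\mathfrak g$ there are subspaces $0=\mathfrak g_{(0)}\subset\dots\subset\mathfrak g_{(s)}=\mathfrak g$ with $\mathrm{pr}_{\mathfrak g}[\mathfrak u,\mathfrak g_{(j)}]\subset\mathfrak g_{(j-1)}$. Since $A_{\exp v}$ is the action of $e^{\operatorname{ad}v}$ on $\mathfrak x/\mathfrak u$, there is $N\ge1$ with $A(y)-y\otimes1\in\mathfrak g_{(j-1)}\otimes K_N$ for all $j$ and $y\in\mathfrak g_{(j)}$. Give $K_n$ degree $n$ and $\mathfrak g_{(j)}$ degree $Nj$, and let $F_n$ be the span of all products of such elements of total degree at most $n$. Then $F_0=\Bbbk$, $F$ is exhaustive, and $F_iF_j\subset F_{i+j}$. For $y\in\mathfrak g_{(j)}$, $\Delta y\in1\otimes y+y\otimes1+\mathfrak g_{(j-1)}\otimes K_N$, whose terms have total degree at most $Nj$. So $\Delta F_n\subset\sum_iF_i\otimes F_{n-i}$ holds on generators, hence everywhere. By (T2) the coradical of $H$ is $\Bbbk$, and by (T3) $H$ has an antipode.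

**Step 4: exactness.** $\pi$ respects the relations since $\varepsilon(\xi_yf)=0$, and is a coalgebra map since $(\pi\otimes\pi)\Delta y=1\otimes y+y\otimes1$. Clearly $\ker\pi=K^+\otimes U(\mathfrak g)=K^+H$. Since $\xi_y(K)\subset K^+$, we have $\mathfrak gK^+\subset K^+\mathfrak g+K^+$ and $K^+\mathfrak g\subset\mathfrak gK^++K^+$, so $K^+H=HK^+$. Finally $\rho(f)=f_1\otimes\varepsilon(f_2)=f\otimes1$ and $\rho(y)=1\otimes y+\sum y_i\otimes\varepsilon(k_i)=1\otimes y+y\otimes1$, so
$$\rho(fu)=fu_1\otimes u_2\qquad(f\in K,\ u\in U(\mathfrak g)). \tag{5}$$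
That is, $\rho=\mathrm{id}_K\otimes\Delta_{U(\mathfrak g)}$. If $\Delta u=u\otimes1$ in $U(\mathfrak g)$, then $u=\varepsilon(u)1$. So the coinvariants are $K\otimes\Bbbk=K$. $\square$

**Running example.** For $(\mathfrak{sl}_2;\langle E\rangle,\langle T,F\rangle)$ let $a$ be the coordinate $sE\mapsto s$. Then $e^{s\operatorname{ad}E}T=T-2sE$ and $e^{s\operatorname{ad}E}F=F+sT-s^2E$. So $H$ is generated by $a,T,F$ with $[T,F]=-2F$, $[T,a]=-2a$, $[F,a]=-a^2$; $a,T$ are primitive and $\Delta F=F\otimes1+1\otimes F+T\otimes a$. As a check by hand,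
$$[\Delta F,\Delta a]=-a^2\otimes1-1\otimes a^2+[T,a]\otimes a=-(a\otimes 1+1\otimes a)^2=\Delta(-a^2).$$
Here the left leg leaks. In $J=U(\langle T,F\rangle)$ take the tower $\Bbbk\subset\Bbbk[F]\subset J$. By (5), $\rho^{-1}(H\otimes\Bbbk[F])=\Bbbk[a]\,\Bbbk[F]$, and $\Delta F$ contains $T\otimes a$, so this is not a subcoalgebra. The other order works: $\Bbbk[a]\subset\Bbbk[a]\,\Bbbk[T]\subset H$ are sub-bialgebras, and each is an Ore extension of the previous one by Lemma 2. So a wrong tower is no counterexample. We must exclude all towers.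

## 5. Hopf subalgebras of $H(\mathfrak x;\mathfrak u,\mathfrak g)$ and subalgebras of $\mathfrak x$ containing $\mathfrak u$

In the running example the good order is the one in which $\langle E\rangle+\langle T\rangle$ is a subalgebra, while $\langle E\rangle+\langle F\rangle$ is not one. This is the general rule, and it is the key to the problem.

**Lemma 6.** Let $R\subset H=H(\mathfrak x;\mathfrak u,\mathfrak g)$ be a Hopf subalgebra. Then $\pi(R)=U(\mathfrak a)$ for a Lie subalgebra $\mathfrak a\subset\mathfrak g$, and $\mathfrak u+\mathfrak a$ is a Lie subalgebra of $\mathfrak x$.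

*Proof.* **Step 1: the algebra $\mathfrak a$.** $\pi(R)$ is a Hopf subalgebra of $U(\mathfrak g)$, hence connected and cocommutative, so by (T1) $\pi(R)=U(\mathfrak a)$ with $\mathfrak a=\pi(R)\cap\mathfrak g$.

**Step 2: $R\subset KU(\mathfrak a)$.** This uses the right leg. Let $p:H\to K$, $p(fu)=f\varepsilon(u)$. It is left $K$-linear and $\varepsilon p=\varepsilon$. By (5), $(p\otimes\pi)\Delta(fu)=(p\otimes\mathrm{id})\rho(fu)=f\otimes u$. So $(p\otimes\pi)\Delta$ is the identification $H=K\otimes U(\mathfrak g)$. As $\Delta(R)\subset R\otimes R$, it maps $R$ into $K\otimes\pi(R)=K\otimes U(\mathfrak a)$.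

**Step 3: the left leg.** Swap the roles: put $\Theta=(\pi\otimes p)\Delta$. Then $\Theta(R)\subset U(\mathfrak a)\otimes K$. The algebra map $(\pi\otimes\mathrm{id})\Delta$ sends $f\mapsto1\otimes f$ and $y\mapsto1\otimes y+A(y)$. Applying $\mathrm{id}\otimes p$, which is left $K$-linear in the second leg with $p(y)=0$, we get
$$\Theta(fu)=(1\otimes f)\Theta(u),\qquad\Theta(y)=A(y),\qquad(\mathrm{id}\otimes\varepsilon)\Theta(u)=\pi(u)=u$$
for $f\in K$, $y\in\mathfrak g$, $u\in U(\mathfrak g)$; the last equality uses $\varepsilon p=\varepsilon$.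

**Step 4: differentiate.** Let $y\in\mathfrak a$ and choose $r\in R$ with $\pi(r)=y$. By Step 2, $r\in K\otimes U(\mathfrak a)$, and $r-y$ lies in the kernel of $\varepsilon\otimes\mathrm{id}$ there. So $r=y+\sum_lf_lu_l$ with $f_l\in K^+$ and $u_l\in U(\mathfrak a)$. For $v\in\mathfrak u$ let $\partial_vf=\frac d{dt}|_0f(\exp tv)$, which satisfies $\partial_v(ff')=\partial_v(f)\varepsilon(f')+\varepsilon(f)\partial_v(f')$. Apply $\mathrm{id}\otimes\partial_v$ to $\Theta(r)=A(y)+\sum_l(1\otimes f_l)\Theta(u_l)\in U(\mathfrak a)\otimes K$. Since $\varepsilon(f_l)=0$ and $\frac d{dt}|_0A_{\exp tv}(y)=\mathrm{pr}_{\mathfrak g}[v,y]$,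
$$\mathrm{pr}_{\mathfrak g}[v,y]+\sum_l\partial_v(f_l)\,u_l\in U(\mathfrak a).$$
The sum lies in $U(\mathfrak a)$, so $\mathrm{pr}_{\mathfrak g}[v,y]\in U(\mathfrak a)\cap\mathfrak g=\mathfrak a$. Thus $[\mathfrak u,\mathfrak a]\subset\mathfrak u+\mathfrak a$, and $\mathfrak u+\mathfrak a$ is a subalgebra. $\square$

The unknown correction $\sum f_lu_l$ does no harm because, to first order at $e$, its contribution lies in $U(\mathfrak a)$ already. The converse is easier, and we need it only in Section 7.

**Lemma 7.** Let $\mathfrak a\subset\mathfrak a'$ be subalgebras of $\mathfrak g$ with $\dim\mathfrak a'/\mathfrak a=1$ such that $\mathfrak u+\mathfrak a$ and $\mathfrak u+\mathfrak a'$ are subalgebras of $\mathfrak x$. Then $D=KU(\mathfrak a)\subset D'=KU(\mathfrak a')$ are Hopf subalgebras of $H(\mathfrak x;\mathfrak u,\mathfrak g)$, and $D'$ is an Ore extension of $D$.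

*Proof.* For $v\in\mathfrak u$, $e^{\operatorname{ad}v}$ preserves $\mathfrak u+\mathfrak a$, so $A_{\exp v}(\mathfrak a)\subset\mathrm{pr}_{\mathfrak g}(\mathfrak u+\mathfrak a)=\mathfrak a$ and $A(\mathfrak a)\subset\mathfrak a\otimes K$. Hence $\Delta(\mathfrak a)\subset D\otimes D$ and $D$ is a sub-bialgebra. Being a subcoalgebra of a connected coalgebra it is connected, so it has an antipode by (T3), which is the restriction of $S$ by uniqueness of convolution inverses. The same holds for $D'$. The Ore extension is Lemma 2. $\square$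

## 6. The factorization of $\mathfrak{sl}_3$ with $\mathfrak u=\langle E_{13},E_{23}\rangle$

Now the plan is clear. If $H(\mathfrak x;\mathfrak u,\mathfrak g)$ is an IHOE, its tower yields subalgebras rising from $\mathfrak u$ to $\mathfrak x$ in steps of at most one dimension. For $\mathfrak x=\mathfrak{sl}_3$ the last step is impossible, whatever $\mathfrak u\ne\mathfrak x$ and $\mathfrak g$ are.

**Theorem 1.** There is a connected Hopf algebra $H$ of GK-dimension $8$ and an exact sequence $\Bbbk\to K\to H\to J\to\Bbbk$ with $K=\Bbbk[a_1,a_2]$ ($a_1,a_2$ primitive) and $J=U(\mathfrak g)$, $\mathfrak g\cong\mathfrak{gl}_2\ltimes\Bbbk^2$ a maximal parabolic of $\mathfrak{sl}_3$, such that $K$ and $J$ are IHOEs of $\Bbbk$ but $H$ is not.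

Explicitly, $H$ is generated by $a_k,Y_{ij},z_j$ $(1\le i,j,k\le2)$. The $Y_{ij}=E_{ij}-\delta_{ij}E_{33}$ and $z_j=E_{3j}$ satisfy the relations of $\mathfrak g\subset\mathfrak{sl}_3$; the $a_k$ commute; $[Y_{ij},a_k]=-\delta_{ik}a_j-\delta_{ij}a_k$ and $[z_j,a_k]=-a_ja_k$. The $a_k,Y_{ij}$ are primitive, and $\Delta z_j=z_j\otimes1+1\otimes z_j+\sum_kY_{kj}\otimes a_k$.

So the answer to the question is **no**, over every field of characteristic zero.

*Proof.* **Step 1: the nil-triple.** Let $\mathfrak x=\mathfrak{sl}_3(\Bbbk)$, $\mathfrak u=\langle E_{13},E_{23}\rangle$, and let $\mathfrak g$ be the matrices in $\mathfrak{sl}_3$ with zero $(1,3)$ and $(2,3)$ entries, with basis $Y_{ij},z_j$. Both are subalgebras, $\mathfrak u$ is abelian, and $\mathfrak x=\mathfrak u\oplus\mathfrak g$. For $v\in\mathfrak u$ we have $v^2=0$, so $(\operatorname{ad}v)^3=0$. Let $H=H(\mathfrak x;\mathfrak u,\mathfrak g)$. Proposition 2 gives connectedness and the exact sequence with $K=\mathcal O(U)$, $J=U(\mathfrak g)$. The $Y_{ij}$ span a copy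 of $\mathfrak{gl}_2$, and
$$[Y_{ij},z_k]=-\delta_{ik}z_j-\delta_{ij}z_k,\qquad[z_1,z_2]=0, \tag{6}$$
so $\mathfrak g\cong\mathfrak{gl}_2\ltimes\Bbbk^2$, a maximal parabolic (block lower triangular).

**Step 2: explicit formulas.** For $v=v_1E_{13}+v_2E_{23}$, direct multiplication gives
$$[v,Y_{ij}]=-v_jE_{i3}-\delta_{ij}v\in\mathfrak u,\qquad[v,z_j]=\sum_kv_kY_{kj},\qquad[v,[v,z_j]]=\sum_kv_k(-v_jE_{k3}-\delta_{kj}v)=-2v_jv.$$
Let $a_k$ be the coordinate $v\mapsto v_k$. Summing $e^{\operatorname{ad}v}$ we find $A(Y_{ij})=Y_{ij}\otimes1$, $B_v(Y_{ij})=-v_jE_{i3}-\delta_{ij}v$, $A(z_j)=z_j\otimes1+\sum_kY_{kj}\otimes a_k$, $B_v(z_j)=-v_jv$. Since $\mathfrak u$ is abelian, the $a_k$ are primitive and $R_wa_k=w_k$, so $\xi_{Y_{ij}}a_k=-\delta_{ik}a_j-\delta_{ij}a_k$ and $\xi_{z_j}a_k=-a_ja_k$. This is the stated presentation.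

**Step 3: $K$ and $J$ are IHOEs.** For $K$ use $\Bbbk\subset\Bbbk[a_1]\subset\Bbbk[a_1,a_2]$. For $J$ use Proposition 1. A full flag of $\mathfrak g$ is obtained by adjoining successively
$$z_1,\quad z_2,\quad Y_{11}+Y_{22},\quad Y_{11}-Y_{22},\quad Y_{12},\quad Y_{21}.$$
To check: $\langle z_1,z_2\rangle$ is abelian. $Y_{11}+Y_{22}$ acts on it by $-3$ and $Y_{11}-Y_{22}$ acts diagonally, by (6), and these two elements commute. By (6), $[Y_{12},z_1]=-z_2$ and $[Y_{12},z_2]=0$, while $[Y_{11}-Y_{22},Y_{12}]=2Y_{12}$ and $[Y_{11}+Y_{22},Y_{12}]=0$. The last member is $\mathfrak g$.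

(This flag does not lift: $\Delta z_1$ contains $Y_{11}\otimes a_1+Y_{21}\otimes a_2$, so $K\,\Bbbk[z_1]$ is not a subcoalgebra. The next step rules out every tower.)

**Step 4: $H$ is not an IHOE.** Suppose $\Bbbk=H_0\subset\dots\subset H_n=H$ are Hopf subalgebras with $H_i=H_{i-1}[x_i;\sigma_i,\delta_i]$. By Lemma 6, $\pi(H_i)=U(\mathfrak g_i)$ with $\mathfrak u+\mathfrak g_i$ a subalgebra of $\mathfrak{sl}_3$. Moreover $\mathfrak g_0=0$, $\mathfrak g_n=\mathfrak g$, $\mathfrak g_{i-1}\subset\mathfrak g_i$. Applying $\pi$ to $x_ir=\sigma_i(r)x_i+\delta_i(r)$ and to $H_i=\sum_jH_{i-1}x_i^j$ shows that $t=\pi(x_i)$ satisfies the hypotheses of Lemma 1 with $A=U(\mathfrak g_{i-1})$, $B=U(\mathfrak g_i)$. So $\dim\mathfrak g_i/\mathfrak g_{i-1}\le1$. Hence some $\mathfrak g_i$ has codimension exactly $1$ in $\mathfrak g$, and $\mathfrak u+\mathfrak g_i$ is a subalgebra of codimension $1$ in the simple Lie algebra $\mathfrak{sl}_3(\Bbbk)$. Lemma 3 would give $\mathfrak{sl}_3(\Bbbk)\cong\mathfrak{sl}_2(\Bbbk)$, which is absurd.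

**Step 5: GK-dimension.** $H=K\#U(\mathfrak g)$ has a PBW basis of ordered monomials in the $8$ generators. Give $a_k,Y_{ij}$ degree $1$ and $z_j$ degree $2$, and let $F_d$ be the span of ordered monomials of degree at most $d$. Each commutator of two generators has strictly smaller degree than the product: $[z_j,a_k]$ has degree $2<3$, $[Y,a]$ and $[Y,Y]$ have degree at most $1<2$, $[Y,z]$ has degree at most $2<3$, and $[a,a]=[z,z]=0$. So reordering a word produces only words of smaller degree besides the reordered one, and every word of degree at most $d$ lies in $F_d$. With $V$ the span of $1$ and the generators, $F_n\subset V^n\subset F_{2n}$. Since $\dim F_n$ counts the points of $\mathbb N^8$ of weighted degree at most $n$, it grows like $n^8$, and $\mathrm{GKdim}\,H=8$. $\square$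

**The same contradiction by hand.** One can finish Step 4 without Lemma 3. Let $\mathfrak a\subset\mathfrak g$ be a subalgebra of codimension $1$ with $\mathrm{pr}_{\mathfrak g}[\mathfrak u,\mathfrak a]\subset\mathfrak a$, and let $\tau:\mathfrak a\to\Bbbk^2$ take the $z$-coefficients. Since $\dim\mathfrak a=5$ and $\ker\tau\subset\langle Y_{ij}\rangle$ has dimension at most $4$, $\tau\ne0$. If $\tau(r)=(c_1,c_2)$, then $\mathrm{pr}_{\mathfrak g}[v,r]=\sum_{k,j}v_kc_jY_{kj}\in\mathfrak a$ for all $v$. If $\tau$ is onto, all $Y_{kj}$ lie in $\mathfrak a$, hence so do $z_1,z_2$, and $\mathfrak a=\mathfrak g$, a contradiction. If $\tau$ has rank one, $\dim\mathfrak a=5$ forces $\ker\tau=\langle Y_{ij}\rangle$, so $\mathfrak a=\langle Y_{ij}\rangle\oplus\Bbbk z_c$ with $z_c=c_1z_1+c_2z_2\neq 0$. By (6), $[Y_{ij},z_c]=-c_iz_j-\delta_{ij}z_c\in\Bbbk z_c$. With $c_i\ne0$ this puts both $z_1$ and $z_2$ in $\Bbbk z_c$, a contradiction.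

## 7. Which nil-triples give IHOEs

For nil-triples one can say exactly when $H$ is an IHOE.

**Theorem 2.** Let $(\mathfrak x;\mathfrak u,\mathfrak g)$ be a nil-triple, $K=\mathcal O(U)$ and $H=H(\mathfrak x;\mathfrak u,\mathfrak g)$. $K$ is always an IHOE of $\Bbbk$, and the following are equivalent:

- (a) $H$ is an IHOE of $\Bbbk$.
- (b) There are subalgebras $\mathfrak u=\mathfrak x_0\subset\mathfrak x_1\subset\dots\subset\mathfrak x_m=\mathfrak x$ with $\dim\mathfrak x_i/\mathfrak x_{i-1}=1$.
- (c) $\mathfrak x$ has a full flag of subalgebras.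
- (d) $\mathfrak x/\mathrm{rad}(\mathfrak x)$ is a direct product of copies of $\mathfrak{sl}_2(\Bbbk)$.
- (e) $U(\mathfrak x)$ is an IHOE of $\Bbbk$.

Likewise $J=U(\mathfrak g)$ is an IHOE of $\Bbbk$ if and only if $\mathfrak g/\mathrm{rad}(\mathfrak g)$ is a direct product of copies of $\mathfrak{sl}_2(\Bbbk)$.

*Proof.* **$K$ is an IHOE.** Choose ideals $0=\mathfrak n_0\subset\dots\subset\mathfrak n_r=\mathfrak u$ of $\mathfrak u$ with $\dim\mathfrak n_j=j$, which exist since $\mathfrak u$ is nilpotent. BCH is compatible with quotients, so with $N_j=\exp\mathfrak n_j$ the algebras $\mathrm{Sym}((\mathfrak u/\mathfrak n_j)^*)=\mathcal O(U/N_j)$ are Hopf subalgebras of $K$. Each is a polynomial extension in one variable of the next smaller one.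

**(a)⇒(b).** As in Step 4 of Theorem 1, a tower for $H$ gives, by Lemmas 6 and 1, subalgebras $\mathfrak u+\mathfrak g_i$ rising from $\mathfrak u$ to $\mathfrak x$ with dimension jumps at most $1$. Delete repetitions.

**(b)⇒(a).** Since $\mathfrak u\subset\mathfrak x_i$, we have $\mathfrak x_i=\mathfrak u\oplus\mathfrak g_i$ with $\mathfrak g_i=\mathfrak x_i\cap\mathfrak g$ a subalgebra. By Lemma 7, $K=KU(\mathfrak g_0)\subset\dots\subset KU(\mathfrak g_m)=H$ is a chain of Hopf subalgebras and Ore extensions, and $K$ is an IHOE.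

**(b)⇒(c).** $\mathfrak u$ is nilpotent, so it has a full flag of subalgebras. Put it below the chain in (b).

**(c)⇒(b).** The given flag need not pass through $\mathfrak u$. We deform it to a flag whose members are stable under $\operatorname{ad}\mathfrak u$; then adding $\mathfrak u$ to each member will do. Full flags of subalgebras of $\mathfrak x$ form a closed subscheme $\mathcal F$ of the flag variety of $\mathfrak x$, so $\mathcal F$ is projective, and $\mathcal F(\Bbbk)\ne\emptyset$ by (c). Choose a basis $v_1,\dots,v_r$ of $\mathfrak u$ such that, with $\mathfrak u_i=\langle v_1,\dots,v_i\rangle$, each $\mathfrak u_{i-1}$ is an ideal of the subalgebra $\mathfrak u_i$. We construct inductively $F^i\in\mathcal F(\Bbbk)$ whose members are all $\operatorname{ad}\mathfrak u_i$-stable. $F^0$ is the given flag.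

Given $F^{i-1}$, the map $t\mapsto e^{t\operatorname{ad}v_i}F^{i-1}$ is a morphism $\mathbb A^1\to\mathcal F$, as $\operatorname{ad}v_i$ is nilpotent and $e^{t\operatorname{ad}v_i}$ is an automorphism of $\mathfrak x$. Since $\mathcal F$ is projective, it extends to $\varphi:\mathbb P^1\to\mathcal F$. Put $F^i=\varphi(\infty)\in\mathcal F(\Bbbk)$.

*Stability under $v_i$.* For $s\in\Bbbk$ the morphisms $t\mapsto e^{s\operatorname{ad}v_i}\varphi(t)$ and $t\mapsto\varphi(s+t)$ agree on $\mathbb A^1$, hence on $\mathbb P^1$. At $t=\infty$ this says that $F^i$ is fixed by $e^{s\operatorname{ad}v_i}$. For $w$ in a member $\mathfrak y$ of $F^i$, the polynomial $e^{s\operatorname{ad}v_i}w$ in $s$ takes values in $\mathfrak y$ for all $s$ in the infinite field $\Bbbk$, so its coefficients lie in $\mathfrak y$; in particular $[v_i,w]\in\mathfrak y$.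

*Stability under $\mathfrak u_{i-1}$.* For $t\in\Bbbk$ the members of $\varphi(t)=e^{t\operatorname{ad}v_i}F^{i-1}$ are stable under $\operatorname{ad}$ of $e^{t\operatorname{ad}v_i}(\mathfrak u_{i-1})=\mathfrak u_{i-1}$. This stability is a closed condition on $\mathbb P^1$ that holds at infinitely many points, so it holds at $\infty$.

Let $0=\mathfrak y_0\subset\dots\subset\mathfrak y_n=\mathfrak x$ be the members of $F^r$. As $[\mathfrak u,\mathfrak y_j]\subset\mathfrak y_j$, the spaces $\mathfrak u+\mathfrak y_j$ are subalgebras. They increase from $\mathfrak u$ to $\mathfrak x$ with jumps at most $1$. Delete repetitions.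

**(c)⇒(d).** The image of a full flag in a simple direct factor $\mathfrak s$ of $\mathfrak x/\mathrm{rad}(\mathfrak x)$ is a chain of subalgebras from $0$ to $\mathfrak s$ with jumps at most $1$. So $\mathfrak s$ has a subalgebra of codimension $1$, and $\mathfrak s\cong\mathfrak{sl}_2(\Bbbk)$ by Lemma 3.

**(d)⇒(c).** A solvable Lie algebra has a full flag: a hyperplane containing the derived algebra is an ideal; induct. Also $\mathfrak{sl}_2(\Bbbk)$ has the full flag $0\subset\langle E\rangle\subset\langle E,T\rangle\subset\mathfrak{sl}_2$. Concatenate a full flag of $\mathrm{rad}(\mathfrak x)$ with preimages of flags in the successive factors $\mathfrak{sl}_2$.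

**(c)⇔(e) and the claim on $J$.** Both (c)⇔(e) and "$U(\mathfrak g)$ is an IHOE if and only if $\mathfrak g$ has a full flag" are Proposition 1. Now apply (c)⇔(d) to the nil-triple $(\mathfrak g;0,\mathfrak g)$. $\square$

Thus within this family the extension property fails exactly when $\mathfrak g/\mathrm{rad}(\mathfrak g)$ is a product of copies of $\mathfrak{sl}_2(\Bbbk)$ and $\mathfrak x/\mathrm{rad}(\mathfrak x)$ is not. Two consequences follow.

*Solvable $\mathfrak g$.* For every split simple $\mathfrak x\not\cong\mathfrak{sl}_2(\Bbbk)$ with opposite Borel subalgebras $\mathfrak b^\pm$, take $\mathfrak u=\mathfrak n^+$ and $\mathfrak g=\mathfrak b^-$. This is a nil-triple, $\mathfrak x$ violates (d), and $\mathfrak b^-$ is solvable. So this is a counterexample with $J=U(\mathfrak b^-)$, $\mathfrak b^-$ solvable. In Theorem 1, on the other hand, $K$ and $J$ are both cocommutative and $K$ is also commutative.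

*Dimension.* If $\Bbbk$ is algebraically closed, $8$ is the least GK-dimension of a counterexample in this family. A counterexample has a simple factor of $\mathfrak x/\mathrm{rad}(\mathfrak x)$ not isomorphic to $\mathfrak{sl}_2$, and such a simple algebra has dimension at least $8$, so $\dim\mathfrak x\ge8$. If $V$ is spanned by $1$, coordinates on $\mathfrak u$ and a basis of $\mathfrak g$, then $V^n$ contains all PBW monomials of degree at most $n$ in $\dim\mathfrak x$ variables, so $\mathrm{GKdim}\,H\ge\dim\mathfrak x\ge8$, and Theorem 1 attains $8$. Nothing is claimed about minimality among all Hopf algebras.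

## 8. Commutative quotients

We return to the lifting of Section 3. When $J$ is commutative it never gets stuck.

**Theorem 3.** Let $\Bbbk\to K\to H\xrightarrow{\pi}J\to\Bbbk$ be exact with $K,J$ IHOEs of $\Bbbk$ and $J$ commutative. Then $H$ is an IHOE of $\Bbbk$. More precisely, $H$ is obtained from $K$ by $\mathrm{GKdim}\,J$ successive Hopf Ore extensions of derivation type ($\sigma=\mathrm{id}$).

*Proof.* By (Q1) and (Q3), $H$ is connected. Induct on $m=\mathrm{GKdim}\,J$. If $m=0$, then $J=\Bbbk$ by (Q1), and $H=K$.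

Let $m\ge1$. Lemma 4 gives $x$, $y=\pi(x)$ and the Hopf subalgebra $D=K[x;\delta]=\rho^{-1}(H\otimes\Bbbk[y])$, which is an IHOE. Put $B=\Bbbk[y]$, a Hopf subalgebra of $J$. As $J$ is commutative and $y$ is primitive, $Jy=JB^+$ is a Hopf ideal. Let $q:J\to J'=J/Jy$ and $\pi'=q\pi$. The goal is that $\Bbbk\to D\to H\xrightarrow{\pi'}J'\to\Bbbk$ is exact and that $J'$ has GK-dimension $m-1$.

**Step 1: $\ker\pi'=HD^+$.** If $\pi(h)=jy$ and $j=\pi(h')$, then $h-h'x\in\ker\pi=HK^+$. So $\ker\pi'=HK^++Hx$. Since $D^+=K^++\sum_{j\ge1}Kx^j$, this equals $HD^+$.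

**Step 2: $J^{\mathrm{co}\,q}=B$.** This is the only place where something deeper enters. A commutative Hopf algebra is faithfully flat over its Hopf subalgebras, and this equality is a consequence (Takeuchi, *A correspondence between Hopf ideals and sub-Hopf algebras*, Manuscripta Math. 7 (1972)). In our situation both parts can be checked directly.

*Faithful flatness.* $J$ is an iterated Ore extension of $\Bbbk$ with automorphisms $\sigma_i$, so by degree arguments it is a domain and its units are the nonzero scalars. So $J$ is torsion-free, hence flat, over the principal ideal domain $B$. For a maximal ideal $(p)$ of $B$, $p$ is a nonconstant polynomial in $y$, so $p\notin\Bbbk$ because the powers of $y$ are independent. So $p$ is not a unit of $J$ and $pJ\neq J$. Hence $J$ is faithfully flat over $B$.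

*Descent.* Consider
$$\beta:J\otimes_BJ\to J\otimes J',\quad a\otimes b\mapsto ab_1\otimes q(b_2),\qquad\gamma:J\otimes J'\to J\otimes_BJ,\quad a\otimes q(b)\mapsto aS(b_1)\otimes b_2 .$$
$\beta$ is well defined over $B$, since $q(c)=\varepsilon(c)$ for $c\in B$ gives $ac_1b_1\otimes q(c_2b_2)=acb_1\otimes q(b_2)$. $\gamma$ is well defined because for $b=b'c$ with $c\in B^+$, by commutativity, $aS(b'_1)S(c_1)\otimes c_2b'_2=aS(b'_1)S(c_1)c_2\otimes b'_2=0$. And $\gamma\beta(a\otimes b)=ab_1S(b_2)\otimes b_3=a\otimes b$, so $\beta$ is injective. If $(\mathrm{id}\otimes q)\Delta j=j\otimes1$, then $\beta(1\otimes j)=j\otimes1=\beta(j\otimes1)$. So $1\otimes j=j\otimes1$ in $J\otimes_BJ$, and faithful flatness gives $j\in B$. Conversely $B\subset J^{\mathrm{co}\,q}$ since $q(c)=\varepsilon(c)$ on $B$.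

**Step 3: $H^{\mathrm{co}\,\pi'}=D$.** Let $(\mathrm{id}\otimes\pi')\Delta h=h\otimes1$, that is, $(\mathrm{id}\otimes q)\rho(h)=h\otimes1$. Then
$$(\mathrm{id}\otimes\mathrm{id}\otimes q)(\mathrm{id}\otimes\Delta_J)\rho(h)=(\rho\otimes q)\rho(h)=\rho(h)\otimes1,$$
so $\rho(h)\in H\otimes J^{\mathrm{co}\,q}=H\otimes B$ and $h\in D$. Conversely, for $h\in D$ write $\rho(h)=\sum h_{(j)}\otimes y^j$ with $h_{(j)}\in H$. The counit gives $h_{(0)}=h$, and $q(y^j)=0$ for $j\ge1$, so $(\mathrm{id}\otimes\pi')\Delta h=h\otimes1$.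

**Step 4: induction.** So $\Bbbk\to D\to H\to J'\to\Bbbk$ is exact. $J'$ is commutative, and it is an IHOE by (Q2). $J$ is a finitely generated commutative domain, for which GK-dimension is Krull dimension, and $y\in J^+$ is a nonzero nonunit. By Krull's theorem every minimal prime over $y$ has height one, and $\dim J/\mathfrak p=\dim J-\operatorname{ht}\mathfrak p$ in an affine domain; hence $\mathrm{GKdim}\,J'=m-1$. By induction $H$ is obtained from $D$ by $m-1$ Hopf Ore extensions of derivation type, and $D=K[x;\delta]$ is one more. $\square$
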